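# Engel 4-manifolds in $\mathbb C^3$ from contact planes on totally real 3-manifolds

Everything is smooth. $J_{\rm std}$ is multiplication by $i$ on $\mathbb C^3$. The base $M$ is always a closed oriented 3-manifold. We take it connected; otherwise we treat the components separately and translate their images apart.

## 1. A 4-torus in $\mathbb C^3$ with Engel complex tangencies

Let $g:N\to\mathbb C^3$ be an immersion of a 4-manifold. At $p\in N$ the space $V=dg(T_pN)$ is a real 4-plane in $\mathbb C^3=\mathbb R^6$. The subspace $V\cap iV$ is a complex vector space, and its real dimension is at least $4+4-6=2$, so it is $2$ or $4$.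

**Definition (complex tangencies, co-real).** The complex tangencies of $g$ are $\mathcal D^g=\mathcal D^g_{J_{\rm std}}:=g_*^{-1}\big(g_*TN\cap J_{\rm std}(g_*TN)\big)\subset TN$. The map $g$ is *co-real* (or CR-regular) if $\mathcal D^g$ is a distribution of rank $2$.

For example, $\mathbb C\times\mathbb R^2\subset\mathbb C^3$ is co-real, with tangencies the $\mathbb C$-direction. The complex plane $\mathbb C^2\times 0$ is not co-real, since there $V\cap iV$ has dimension $4$.

**Definition (Engel structure).** For a distribution $\mathcal D$, let $[\mathcal D,\mathcal D]$ be the span of $\mathcal D$ and of brackets of its sections; similarly for $[\mathcal D,[\mathcal D,\mathcal D]]$. A rank-2 distribution $\mathcal D$ on a 4-manifold $N$ is *Engel* if $[\mathcal D,\mathcal D]$ has rank $3$ and $[\mathcal D,[\mathcal D,\mathcal D]]=TN$.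

For example, on $\mathbb R^4$ with coordinates $(x,y,z,t)$ take $A=\partial_t$ and $B=\partial_x+z\,\partial_y+t\,\partial_z$. Then $[A,B]=\partial_z$ and $[B,\partial_z]=-\partial_y$. The four fields $A,B,\partial_z,\partial_y$ form a frame, so $\mathrm{span}(A,B)$ is Engel. The tangencies of $\mathbb C\times\mathbb R^2$ are involutive, hence not Engel.

**Definition (contact structure).** A plane field $\xi$ on a 3-manifold is *contact* if for every local frame $e_1,e_2$ of $\xi$ the bracket $[e_1,e_2]$ is nowhere in $\xi$.

We want 4-manifolds in $\mathbb C^3$ that are co-real with Engel tangencies. To compute $\mathcal D^g$ we turn its definition into linear algebra over $\mathbb C$.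

**Lemma 1.** Let $g:N^4\to\mathbb C^3$ be an immersion, $dg^{\mathbb C}:TN\otimes\mathbb C\to\mathbb C^3$ the $\mathbb C$-linear extension of $dg$, and $K=\ker dg^{\mathbb C}$. Then $\mathcal D^g_p=\mathrm{Re}\,K_p$ and $\dim_{\mathbb R}\mathcal D^g_p=2\dim_{\mathbb C}K_p$. So $g$ is co-real if and only if $dg^{\mathbb C}$ is onto at every point. In that case, if $\zeta$ spans $K_p$, then $\mathcal D^g_p=\mathrm{span}(\mathrm{Re}\,\zeta,\mathrm{Im}\,\zeta)$.

*Proof.* For $X,Y\in T_pN$ we have $dg^{\mathbb C}(X+iY)=dg(X)+i\,dg(Y)$. This vanishes if and only if $dg(Y)=i\,dg(X)$. On the other hand, $X\in\mathcal D^g_p$ means $dg(X)\in V\cap iV$. Since $V\cap iV$ is closed under multiplication by $i$, this says exactly that $i\,dg(X)=dg(Y)$ for some $Y\in T_pN$. So $\mathcal D^g_p=\mathrm{Re}\,K_p$.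

The map $\mathrm{Re}:K_p\to\mathcal D_p^g$ is injective: if $X=0$ then $dg(Y)=0$, so $Y=0$ because $g$ is an immersion. This gives the dimension formula. Since $\dim_{\mathbb C}K_p=4-\mathrm{rank}\,dg^{\mathbb C}_p$, co-reality means that the rank is $3$ everywhere. Finally, if $\zeta=X+iY$ spans $K_p$, then $\mathrm{Re}\big((a+ib)\zeta\big)=aX-bY$, and these vectors fill $\mathrm{span}(X,Y)$. $\square$

Now take $T^3=(\mathbb R/2\pi\mathbb Z)^3$ with coordinates $(x,y,z)$ and the orthonormal frame
$$e_1=(0,0,1)=\partial_z,\qquad e_2=(-\sin z,\cos z,0),\qquad e_3=(\cos z,\sin z,0).$$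
We have $[e_1,e_2]=\partial_z e_2=-e_3$ and $[e_3,e_1]=-\partial_ze_3=-e_2$. Also $[e_3,e_2]=0$, because these fields have no $\partial_z$-component and depend only on $z$. So $\xi=\mathrm{span}(e_1,e_2)$ is contact. Its unit vectors are $w=\cos\theta\,e_1+\sin\theta\,e_2$.

**Proposition 2 (special case $M=T^3$, $N=T^3\times\mathbb S^1$).** For every $\varepsilon>0$ the map
$$g:T^3\times\mathbb S^1\to\mathbb C^3,\qquad g=\big(e^{iG_1},e^{iG_2},e^{iG_3}\big),\qquad G(x,y,z,\theta)=(x,y,z)+i\varepsilon\,w(z,\theta),$$
is a co-real embedding whose complex tangencies are Engel.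

*Proof.* **Step 1: reduce to $G$.** The map $(\zeta_j)\mapsto(e^{i\zeta_j})$ is a biholomorphism from $(\mathbb C/2\pi\mathbb Z)^3$ onto $(\mathbb C\setminus0)^3$. Biholomorphisms preserve complex tangencies, so it suffices to treat $G:T^3\times\mathbb S^1\to(\mathbb C/2\pi\mathbb Z)^3$.

**Step 2: $G$ is an embedding.** The real part of $G$ gives $(x,y,z)$. The imaginary part gives $w$, hence $\theta$, because $e_1,e_2$ are independent. So $G$ is injective. It is an immersion because the real part of $dG$ is the identity on $\partial_x,\partial_y,\partial_z$ and $dG(\partial_\theta)=i\varepsilon w_\theta\ne0$. The domain is compact, so $G$ is an embedding.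

**Step 3: find the kernel.** In the standard coordinates of $\mathbb C^3$ we have $w_x=w_y=0$, $w_z=-\sin\theta\,e_3$ and
$$w_\theta=-\sin\theta\,e_1+\cos\theta\,e_2 .$$
Then $dG(\partial_x)=(1,0,0)$, $dG(\partial_y)=(0,1,0)$ and $dG(\partial_z)=(0,0,1)+i\varepsilon w_z$. The third coordinate of $w_z$ is $0$, so these three vectors are a $\mathbb C$-basis. Hence $dG^{\mathbb C}$ is onto, and $G$ is co-real by Lemma 1.

Seek the kernel as $\zeta=\partial_\theta+\varepsilon c$, with $c=(c_1,c_2,c_3)$ a complex combination of $\partial_x,\partial_y,\partial_z$. The condition is $i\varepsilon w_\theta+\varepsilon(c+i\varepsilon c_3w_z)=0$. The third coordinate gives $c_3=i\sin\theta$. Substituting, $c=-iw_\theta-\varepsilon\sin^2\theta\,e_3$. So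
$$\zeta=\partial_\theta-\varepsilon^2\sin^2\theta\,e_3-i\varepsilon\,w_\theta,\qquad \mathcal D^G=\mathrm{span}(A,B),\quad A=\partial_\theta-\varepsilon^2\sin^2\theta\,e_3,\quad B=w_\theta .$$

**Step 4: brackets.** First, $[e_3,B]=-\sin\theta\,[e_3,e_1]=\sin\theta\,e_2$, and $B$ does not differentiate in $\theta$. So with $s=\sin\theta+\varepsilon^2\sin^3\theta$,
$$C:=[A,B]=-w-\varepsilon^2\sin^3\theta\,e_2=-\cos\theta\,e_1-s\,e_2 .$$
Since $\theta$ is constant along $B$ and $C$,
$$[B,C]=(s\sin\theta+\cos^2\theta)[e_1,e_2]=-(1+\varepsilon^2\sin^4\theta)\,e_3 .$$
The matrix of $(B,C)$ in terms of $(e_1,e_2)$ has determinant $s\sin\theta+\cos^2\theta=1+\varepsilon^2\sin^4\theta>0$. Modulo $e_3$, $A$ is $\partial_\theta$. So $A,B,C,[B,C]$ is a frame, and $\mathcal D^G$ is Engel. $\square$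

The picture: $T^3$ sits in $\mathbb C^3$ with $iT(T^3)$ as a normal bundle, and $N$ is a thin circle bundle in it, made of the circles of radius $\varepsilon$ in $i\xi$.

## 2. What changes for a circle bundle over a general 3-manifold

An oriented $\mathbb S^1$-bundle $N\to M$ has an Euler class $e(N)\in H^2(M;\mathbb Z)$. Since $\mathrm{Diff}^+(\mathbb S^1)\simeq SO(2)$, oriented circle bundles over $M$ are classified up to isomorphism by this class. The unit circle bundle $S(\eta)$ of an oriented plane field $\eta$ has $e(S(\eta))=e(\eta)$.

Fernández, del Pino and Zhou, in "Engel CR submanifolds of $\mathbb C^3$" (arXiv:2509.11488, 2025), state the following. If $N$ is an oriented $\mathbb S^1$-bundle over $M$, there is a co-real *immersion* $N\looparrowright\mathbb C^3$ with Engel complex tangencies. If $N$ is trivial, it can be chosen to be an embedding. The conjecture there is that an embedding also exists when $e(N)$ is even, that is, divisible by $2$. The answer is yes.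

**Theorem A.** If $N\to M$ is an oriented $\mathbb S^1$-bundle with $e(N)\in2H^2(M;\mathbb Z)$, there is a co-real embedding $g:N\hookrightarrow\mathbb C^3$ with $\mathcal D^g_{J_{\rm std}}$ Engel.

An embedding $f:M\to\mathbb C^3$ is *totally real* if $df(T_mM)\cap i\,df(T_mM)=0$ for all $m$; by dimension, $df(T_mM)\oplus i\,df(T_mM)=\mathbb C^3$. Examples are $\mathbb R^3\subset\mathbb C^3$ (not closed) and $T^3$ via $(e^{ix},e^{iy},e^{iz})$.

**Theorem B.** Let $f:M\to\mathbb C^3$ be a totally real embedding and $\xi$ any contact structure on $M$. Fix a metric on $M$ and let $S(\xi)\subset\xi$ be the unit circle bundle. For all small $\varepsilon>0$,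
$$g_\varepsilon:S(\xi)\to\mathbb C^3,\qquad g_\varepsilon(m,v)=f(m)+\varepsilon\,i\,df_m(v) \tag{1}$$
is a co-real embedding whose complex tangencies are Engel. As $\varepsilon\to0$ they converge in $C^\infty$ to the prolongation of $\xi$, i.e. the distribution spanned at $(m,v)$ by the fiber direction and the lifts of $v^\perp\in\xi_m$.

In the torus case, (1) with $f$ the inclusion $T^3\subset(\mathbb C/2\pi\mathbb Z)^3$ is exactly $G$, and the limit of $\mathrm{span}(A,B)$ is $\mathrm{span}(\partial_\theta,w_\theta)$.

Going from $T^3$ to $M$, four things need attention.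

*Any plane field with the right Euler class?* A sensible first attempt is to choose an oriented plane field $\eta$ with $e(\eta)=e(N)$, so that $N\cong S(\eta)$, and to use the circles in $i\eta$. This does embed $N$, but it can fail to be Engel. On $T^3$ take $\eta=\mathrm{span}(\partial_x,\partial_y)$ and $w=(\cos\theta,\sin\theta,0)$. Now $w$ has no derivatives along $T^3$, so the kernel equation gives $\zeta=\partial_\theta-i\varepsilon w_\theta$ and $\mathcal D=\mathrm{span}(\partial_\theta,w_\theta)$. Then $[\mathcal D,\mathcal D]=\mathrm{span}(\partial_\theta,\partial_x,\partial_y)$, which is involutive. So $\mathcal D$ is not Engel, for any $\varepsilon$. What was lost is the last bracket: in Proposition 2, $[B,C]$ was a nonzero multiple of $[e_1,e_2]$, and it must leave the plane field. So we need a *contact* structure with Euler class $e(N)$ (Section 4).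

*Which Euler classes occur?* Only even ones. The bundle $TM$ is trivial (Stiefel), and an oriented plane field satisfies $TM\cong\eta\oplus\underline{\mathbb R}$. So $w_2(\eta)=0$, and $w_2(\eta)$ is the reduction of $e(\eta)$ mod $2$. The exact sequence $H^2(M;\mathbb Z)\xrightarrow{2}H^2(M;\mathbb Z)\to H^2(M;\mathbb Z/2)$ then shows $e(\eta)\in2H^2(M;\mathbb Z)$.

*A totally real copy of $M$* must exist (Section 5).

*No closed formula.* For a general $f$ the second derivatives of $f$ enter with complex coefficients, and the kernel cannot be read off. One wants to let $\varepsilon\to0$ and argue by openness. But $g_0=f\circ\pi$ is not an immersion: $dg_0(\partial_\theta)=0$, the complex kernel is $\mathbb C\,\partial_\theta$, and its real part has rank $1$ only. The kernel line converges, yet the real plane degenerates. Proposition 2 shows the way out: $\mathrm{Im}\,\zeta=-\varepsilon w_\theta$ has size $\varepsilon$, and dividing it by $-\varepsilon$ leaves a field with a nonzero limit. The next section shows that this rescaling always works.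

## 3. Thin circle bundles in $i\,TM$: proof of Theorem B

**Step 1: $g_\varepsilon$ is an embedding.** Let $\Psi:TM\to\mathbb C^3$, $\Psi(m,w)=f(m)+i\,df_m(w)$. Along the zero section $d\Psi(h,w)=df(h)+i\,df(w)$, which is an isomorphism since $f$ is totally real. So $\Psi$ is a local diffeomorphism near the zero section.

It is injective on $\{|w|<\varepsilon_0\}$ for some $\varepsilon_0>0$. If not, there are $p_k\neq q_k$ with norms tending to $0$ and $\Psi(p_k)=\Psi(q_k)$. Since $M$ is compact, we may pass to limits $p,q$ on the zero section with $\Psi(p)=\Psi(q)$. Then $p=q$ because $f$ is injective, contradicting local injectivity at $p$. Shrinking $\varepsilon_0$, $\Psi$ is an open embedding of $\{|w|<\varepsilon_0\}$. As $g_\varepsilon(m,v)=\Psi(m,\varepsilon v)$, it is an embedding for $0<\varepsilon<\varepsilon_0$.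

**Step 2: write $dg_\varepsilon$ in a frame.** Cover $M$ by finitely many open sets $U$, each relatively compact in a larger open set that carries an orthonormal frame $e_1,e_2,e_3$ of $TM$ with $e_1,e_2$ spanning $\xi$. Then $S(\xi)|_U=U\times\mathbb S^1$ via $v=\cos\theta\,e_1+\sin\theta\,e_2$. Let $\hat e_j$ be the lift of $e_j$ tangent to the $U$-factor, so $\hat e_j\theta=0$. Put $f_j=df(e_j):U\to\mathbb C^3$. Since $f$ is totally real, $(f_1,f_2,f_3)$ is a $\mathbb C$-basis of $\mathbb C^3$ at each point. So there are smooth complex functions $\Gamma_{jk}^l$ with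
$$e_j(f_k)=\sum_l\Gamma^l_{jk}f_l .$$
Set $Q_j^l=\cos\theta\,\Gamma_{j1}^l+\sin\theta\,\Gamma_{j2}^l$ and $n=(-\sin\theta,\cos\theta,0)$. Differentiating $g_\varepsilon=f+i\varepsilon(\cos\theta f_1+\sin\theta f_2)$ gives
$$dg_\varepsilon(\hat e_j)=\sum_l(\delta_j^l+i\varepsilon Q_j^l)f_l,\qquad dg_\varepsilon(\partial_\theta)=i\varepsilon\sum_ln_lf_l . \tag{2}$$

**Step 3: co-reality and the kernel.** The matrix $Q$ is bounded on $\overline U\times\mathbb S^1$, so $I+i\varepsilon Q$ is invertible there for small $\varepsilon$. By (2) the vectors $dg_\varepsilon(\hat e_j)$ then form a $\mathbb C$-basis, $dg_\varepsilon^{\mathbb C}$ is onto, and $g_\varepsilon$ is co-real by Lemma 1. The kernel is a line. Look for a generator $\zeta_\varepsilon=\partial_\theta+\varepsilon\sum_jc_j\hat e_j$, with $c$ a row vector. By (2) the condition is $i\varepsilon n+\varepsilon c(I+i\varepsilon Q)=0$, so $c=-i\,n(I+i\varepsilon Q)^{-1}$. Using $(I+i\varepsilon Q)^{-1}=I-i\varepsilon Q(I+i\varepsilon Q)^{-1}$,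
$$c=-i\,n+\varepsilon r,\qquad r=-nQ(I+i\varepsilon Q)^{-1},$$
with $r$ smooth in $(m,\theta,\varepsilon)$ up to $\varepsilon=0$.

**Step 4: rescale and pass to the limit.** For $\varepsilon>0$ take $\mathrm{Re}\,\zeta_\varepsilon$, and take $\mathrm{Im}\,\zeta_\varepsilon$ divided by $-\varepsilon$. Lemma 1 gives $\mathcal D^{g_\varepsilon}=\mathrm{span}(A_\varepsilon,B_\varepsilon)$ with
$$A_\varepsilon=\partial_\theta+\varepsilon^2\sum_j\mathrm{Re}(r_j)\,\hat e_j,\qquad B_\varepsilon=\sum_jn_j\hat e_j-\varepsilon\sum_j\mathrm{Im}(r_j)\,\hat e_j . \tag{3}$$
These fields are smooth in $(m,\theta,\varepsilon)$ including $\varepsilon=0$, where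
$$A_0=\partial_\theta,\qquad B_0=-\sin\theta\,\hat e_1+\cos\theta\,\hat e_2 .$$
They are independent, and $B_0$ lifts the unit vector of $\xi$ orthogonal to $v$. This is the asserted $C^\infty$ convergence to the prolongation of $\xi$.

**Step 5: the Engel condition.** The aim is to check it at $\varepsilon=0$ and extend by compactness. Put $C_\varepsilon=[A_\varepsilon,B_\varepsilon]$. At $\varepsilon=0$ we get $C_0=-(\cos\theta\,\hat e_1+\sin\theta\,\hat e_2)$. Since $\theta$ is constant along $\hat e_1,\hat e_2$,
$$[B_0,C_0]=-\big(-\sin^2\theta\,[\hat e_1,\hat e_2]+\cos^2\theta\,[\hat e_2,\hat e_1]\big)=[\hat e_1,\hat e_2].$$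
The fields $B_0,C_0$ span the lift of $\xi$ (the determinant in $\hat e_1,\hat e_2$ is $\sin^2\theta+\cos^2\theta=1$). The field $[\hat e_1,\hat e_2]$ is the lift of $[e_1,e_2]\notin\xi$, because $\xi$ is contact. So $A_0,B_0,C_0,[B_0,C_0]$ is a frame.

The determinant of $(A_\varepsilon,B_\varepsilon,C_\varepsilon,[B_\varepsilon,C_\varepsilon])$ with respect to $(\partial_\theta,\hat e_1,\hat e_2,\hat e_3)$ is continuous on $\overline U\times\mathbb S^1\times[0,\varepsilon_1]$ for some $\varepsilon_1>0$, and nonzero at $\varepsilon=0$. By compactness it is nonzero for all small $\varepsilon$, and the cover is finite, so one bound on $\varepsilon$ serves all of $S(\xi)$. For such $\varepsilon>0$ the distribution $[\mathcal D,\mathcal D]=\mathrm{span}(A_\varepsilon,B_\varepsilon,C_\varepsilon)$ has rank $3$. Moreover $[\mathcal D,[\mathcal D,\mathcal D]]$ contains $A_\varepsilon,B_\varepsilon,C_\varepsilon,[B_\varepsilon,C_\varepsilon]$, so it is $TN$. $\blacksquare$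

## 4. Contact structures with a prescribed even Euler class

**Lemma 3.** Every class $e=2a\in2H^2(M;\mathbb Z)$ is the Euler class of an oriented contact structure on $M$.

*Proof.* **Step 1: a plane field.** Fix a trivialization $TM\cong M\times\mathbb R^3$. The class $a$ is represented by a map $M\to\mathbb{CP}^\infty=K(\mathbb Z,2)$. Since $\dim M=3$, cellular approximation moves it into the 3-skeleton, which is $\mathbb{CP}^1=S^2$. This gives $u:M\to S^2$ with $u^*[S^2]=a$, where $[S^2]$ denotes the generator of $H^2(S^2;\mathbb Z)$. The plane field $u^\perp$, whose fiber at $m$ is $u(m)^\perp=T_{u(m)}S^2$, is the oriented bundle $u^*TS^2$. As $e(TS^2)=2[S^2]$, its Euler class is $2a$.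

**Step 2: make it contact.** Every homotopy class of oriented plane fields on a closed oriented 3-manifold contains a contact structure (Lutz, Martinet; Eliashberg, *Invent. Math.* 98 (1989)). A homotopy of oriented plane fields does not change the Euler class. $\square$

## 5. Totally real embeddings of 3-manifolds

**Lemma 4.** $M$ admits a totally real embedding $f:M\to\mathbb C^3$.

This is known: Gromov; Forstnerič, *Expo. Math.* 4 (1986). The proof uses the h-principle for totally real embeddings (Gromov, *Partial Differential Relations*, §2.4.5; Eliashberg–Mishachev, *Introduction to the h-Principle*, §19.3). It says: if $f_0$ is an embedding of a closed $n$-manifold into an almost complex $2n$-manifold, and $df_0$ is homotopic, through monomorphisms covering $f_0$, to a totally real one, then $f_0$ is isotopic to a totally real embedding.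

*Proof.* **Step 1: restate as a lifting problem.** Let $f_0:M\to\mathbb R^6=\mathbb C^3$ be a Whitney embedding. A trivialization of $TM$ turns $df_0$ into a map
$$\Phi:M\to\mathcal V:=\mathrm{Mono}(\mathbb R^3,\mathbb R^6)\simeq V_{6,3}=SO(6)/SO(3),$$
where the equivalence is Gram–Schmidt. A monomorphism is totally real exactly when its $\mathbb C$-linear extension $\mathbb C^3\to\mathbb C^3$ is invertible. So the totally real ones are the image of $GL_3(\mathbb C)\to\mathcal V$, $A\mapsto A|_{\mathbb R^3}$. By the h-principle it suffices to deform $\Phi$ into this image.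

**Step 2: reduce to $S^3$.** Choose a cell structure on $M$ with one 3-cell. The Stiefel manifold $V_{6,3}$ is 2-connected, so $\Phi$ restricted to the 2-skeleton is homotopic to the constant map at the standard inclusion $\mathbb R^3\subset\mathbb C^3$. By homotopy extension, $\Phi$ is homotopic to a map constant on the 2-skeleton. That map factors as $M\to S^3\to\mathcal V$.

**Step 3: lift over $S^3$.** Now it suffices that $\pi_3(U(3))\to\pi_3(V_{6,3})$ is onto, since then $S^3\to\mathcal V$ is homotopic to a map through $U(3)\subset GL_3(\mathbb C)$. The map is restriction to $\mathbb R^3$, and it factors through $SO(6)$: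

- $\pi_3(U(3))\to\pi_3(SO(6))$ is onto, because $SO(6)/U(3)\cong\mathbb{CP}^3$ and $\pi_3(\mathbb{CP}^3)=0$.
- $\pi_3(SO(6))\to\pi_3(V_{6,3})$ is onto, because the next term in the sequence of $SO(3)\to SO(6)\to V_{6,3}$ is $\pi_2(SO(3))=0$.

Composing the homotopies with $M\to S^3$, $\Phi$ is homotopic to a map into totally real monomorphisms. $\square$

## 6. Even Euler classes, and a double cover for arbitrary ones

*Proof of Theorem A.* By Lemma 3 there is an oriented contact structure $\xi$ on $M$ with $e(\xi)=e(N)$. By the classification of oriented circle bundles, $N\cong S(\xi)$ as bundles over $M$. Take $f$ from Lemma 4 and apply Theorem B. $\blacksquare$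

**Corollary 5 (recovers the known result).** For arbitrary $e(N)$ there is a co-real immersion $N\looparrowright\mathbb C^3$ with Engel complex tangencies which is a double covering onto an embedded submanifold.

*Proof.* Give $N$ a principal $\mathbb S^1$-structure, so that $N$ is the unit circle bundle of a Hermitian line bundle $L$ with $c_1(L)=e(N)$. The map $v\mapsto v\otimes v$ identifies $N'=N/\{\pm1\}$ with the unit circle bundle of $L\otimes L$. So $e(N')=2e(N)$, which is even. Compose the double covering $N\to N'$ with the embedding of $N'$ from Theorem A. Complex tangencies pull back under local diffeomorphisms, and the Engel condition is local. $\blacksquare$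

## 7. Circles fibered over a copy of $M$: why the Euler class must be even

The embeddings above lie in a tube around a copy of $M$ and respect the projection to $M$. In Section 2 we saw that *round* circles in a plane field of $TM$ give even classes only. Could knotted or otherwise twisted circles in the same tube do better? They cannot.

**Theorem C.** For an oriented $\mathbb S^1$-bundle $\pi:N\to M$ the following are equivalent:

1. $e(N)$ is even.
2. $N$ embeds smoothly in a tubular neighborhood of some embedded copy of $M$ in $\mathbb C^3$, compatibly with the projections to $M$.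
3. There is an embedding as in (2) which is moreover co-real with Engel complex tangencies.

*Proof of (1)⇒(3)⇒(2).* The embedding in Theorem A is the bundle isomorphism $N\cong S(\xi)$ over $M$ followed by $v\mapsto\varepsilon v$ and by $\Psi$. By Step 1 of Section 3, $\Psi$ on $\{|w|<\varepsilon_0\}$ parametrizes a tubular neighborhood of $f(M)$. The projections are compatible, so (3) holds. (3)⇒(2) is trivial.

The rest of the section proves (2)⇒(1). The plan is to build a class in $H^1(N;\mathbb Z/2)$ that is nonzero on every fiber; the mod-2 Gysin sequence then kills $e(N)$ mod $2$. The class comes from a map $N\to SO(3)$ that records a moving frame along the fibers, and the difficulty is to choose the frame so that every fiber gives the nontrivial loop. Recall the Gysin sequence of an oriented circle bundle $S\to B$, where the first map shown evaluates a class on the fibers: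
$$H^1(S)\to H^0(B)\xrightarrow{\ \cup e\ }H^2(B)\to H^2(S)\to H^1(B)\xrightarrow{\ \cup e\ }H^3(B). \tag{4}$$

**Step 1: the tube is a product.** The normal bundle $\nu_M$ of an embedded $M\subset\mathbb R^6$ is oriented of rank 3. Both $TM$ and $TM\oplus\nu_M$ are trivial, so $w_2(\nu_M)=0$ and $\nu_M$ has a spin structure. Its classifying map therefore lifts to $B\mathrm{Spin}(3)=BSU(2)$, which is 3-connected. Since $\dim M=3$, the lift is null-homotopic and $\nu_M$ is trivial. So (2) yields an embedding
$$j=(\pi,q):N\to M\times\mathbb R^3$$
over $M$. Each $q|_{N_m}$ is an embedding of a circle, with image an oriented knot $K_m\subset\mathbb R^3$.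

**Step 2: the normal bundle of $N$.** Let $\tau:N\to S^2$ be the oriented unit tangent of these knots, and $\nu_x=\tau(x)^\perp\subset\mathbb R^3$. Since $TN\to TM$ is onto, the vertical $\mathbb R^3$ maps onto the normal space $T(M\times\mathbb R^3)/TN$, with kernel the vertical tangent line $\mathbb R\tau$ of $N$. So the normal space is $\mathbb R^3/\mathbb R\tau\cong\nu_x$, and $\nu$ is the (oriented, rank-2) normal bundle of $j(N)$.

**Step 3: a class that measures linking in all fibers at once.** View $N\subset X:=M\times S^3$ with $S^3=\mathbb R^3\cup\infty$. By Künneth, $H^2(X;\mathbb Z)\cong H^2(M;\mathbb Z)$, and restriction to $M\times\{\infty\}$ realizes this isomorphism. Consider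
$$H^1(X\setminus N)\to H^2(X,X\setminus N)\to H^2(X)\to H^2(X\setminus N).$$
The Thom class of $\nu$ lives in the second group, by excision. By exactness, its image in $H^2(X)$ restricts to $0$ on $X\setminus N$, hence on $M\times\{\infty\}$, which is disjoint from $N$. So that image is $0$, and there is $\alpha\in H^1(X\setminus N;\mathbb Z)$ mapping to the Thom class. The Thom class is a generator on each normal disc $(D^2,\partial D^2)$, so $\alpha$ takes the value $\pm1$ on meridians, with a uniform sign; normalize so that it is $1$ on positive meridians. These meridians lie in the fibers $\mathbb R^3\setminus K_m$. Since $H_1(\mathbb R^3\setminus K_m)=\mathbb Z$ is generated by a meridian, $\alpha$ restricted to $\mathbb R^3\setminus K_m$ is the linking number with $K_m$.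

**Step 4: a frame with linking number $0$ on every fiber.** Let $S(\nu)$ be the unit circle bundle. For small $\delta>0$ the map $(x,v)\mapsto(\pi(x),q(x)+\delta v)$ identifies it with the boundary of a small tube around $N$, which lies in $X\setminus N$. So $\alpha|_{S(\nu)}$ makes sense and equals $1$ on each circle fiber. By (4) for $S(\nu)\to N$, the class $1\in H^0(N)$ is in the image of $H^1(S(\nu))$, so $e(\nu)=0$. Hence $\nu$ has a unit section $n_0$, which trivializes $S(\nu)\cong N\times\mathbb S^1$. In this trivialization
$$\alpha|_{S(\nu)}=\mathrm{pr}_1^*(n_0^*\alpha)+\mathrm{pr}_2^*[\mathbb S^1],$$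
where $[\mathbb S^1]$ is the generator of $H^1(\mathbb S^1;\mathbb Z)$. Choose $\varphi:N\to\mathbb S^1$ with $\varphi^*[\mathbb S^1]=-n_0^*\alpha$ and rotate $n_0$ by $\varphi$. The new unit section $n$ satisfies $n^*\alpha=n_0^*\alpha+\varphi^*[\mathbb S^1]=0$. So for every $m$ the push-off of $K_m$ along $n$ has linking number $0$ with $K_m$. (The *framing number* of a normal framing is the linking number of the knot with its push-off.)

**Step 5: framing number $0$ forces a nontrivial loop.**

**Lemma 6.** Let $K\subset\mathbb R^3$ be a knot with unit tangent $\tau$ and a unit normal framing $n$ of framing number $0$. Then the loop $(\tau,n,\tau\times n)$ in $SO(3)$ is not null-homotopic.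

As a check, take the round planar circle with $n=e_3$. The push-off is unlinked from the circle, and the frame makes one full turn about $e_3$, which is the nontrivial class in $\pi_1(SO(3))=\mathbb Z/2$. (Here $e_3$ is the third standard basis vector of $\mathbb R^3$.)

*Proof.* *Setup.* A rotation of $\mathbb R^3$ changes neither the framing number nor the class of the loop, since $SO(3)$ is connected. So we may assume that the projection of $K$ to the plane $e_3^\perp$ is an immersion whose only multiple points are $c$ transverse double points. Let $w$ be its rotation number. Since the projection is an immersion, $\tau$ is never parallel to $e_3$. Let $n_b$ be the normalized component of $e_3$ orthogonal to $\tau$, and $\omega$ its framing number.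

*First claim: $\omega\equiv c\pmod 2$.* The vectors $(1-t)e_3+t\,n_b$ have a component orthogonal to $\tau$ that is a positive multiple of $n_b$, so they are never tangent to $K$. Hence for small $\delta$ the push-offs along $n_b$ and along $e_3$ have the same linking number, and $\omega=\mathrm{lk}(K,K+\delta e_3)$. For large $L$, $K+Le_3$ is separated from $K$ by a horizontal plane, so $\mathrm{lk}(K,K+Le_3)=0$. The difference of the two linking numbers is, up to sign, the intersection number of $K$ with the annulus $(p,t)\mapsto p+te_3$, $p\in K$, $t\in[\delta,L]$. It meets $K$ when $p+te_3=p'\in K$, that is, when $p,p'$ lie over a double point with $p$ below $p'$. For $\delta$ small and $L$ large this happens exactly once for each double point. The intersection is transverse, because the two planar tangents are independent, so the tangents at $p$ and $p'$ together with $e_3$ span $\mathbb R^3$. So $\omega$ is a sum of $c$ signs.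

*Second claim: the loop of $n_b$ has class $w$ mod $2$.* Multiply the height of $K$ by $t$ and let $t$ go from $1$ to $0$. The projection never changes, so the curves stay immersed with tangents never parallel to $e_3$, and the frames $(\tau,n_b,\tau\times n_b)$ deform along. (The curves may cross themselves at $t=0$; this does not matter for the frames.) At $t=0$ the frame is (planar tangent, $e_3$, their cross product), which makes $w$ full turns about $e_3$.

*Comparison.* The framing $n$ is $n_b$ rotated about $\tau$ by some number $k$ of full turns. Each positive full turn adds a positive meridian to the push-off, so the framing number of $n$ is $\omega+k$; as this is $0$, $k=-\omega$. The loop of frames for $n$ is the pointwise product of the loop for $n_b$ with a loop that makes $k$ turns about the first axis. Pointwise products add classes in $\pi_1$ of a group, so the class of the loop of $n$ is $w+\omega\equiv w+c\pmod2$. By Whitney's theorem on planar curves, $c\equiv w+1\pmod2$. So the class is $1$. $\square$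

**Step 6: conclusion.** Let $\Phi=(\tau,n,\tau\times n):N\to SO(3)$, and let $x\in H^1(N;\mathbb Z/2)$ be the pullback of the generator of $H^1(SO(3);\mathbb Z/2)$. By Lemma 6 applied to each $K_m$, $x$ is nonzero on every fiber of $\pi$, so it maps to $1\in H^0(M;\mathbb Z/2)$ in (4) with $\mathbb Z/2$ coefficients. By exactness of
$$H^1(N;\mathbb Z/2)\to H^0(M;\mathbb Z/2)\xrightarrow{\ \cup e(N)\ }H^2(M;\mathbb Z/2)$$
we get $e(N)\equiv0$ mod $2$. By the Bockstein sequence $H^2(M;\mathbb Z)\xrightarrow{2}H^2(M;\mathbb Z)\to H^2(M;\mathbb Z/2)$, $e(N)\in2H^2(M;\mathbb Z)$. $\blacksquare$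

## 8. Torus bundles over surfaces: odd Euler classes that embed

Theorem C concerns embeddings that respect a given projection $N\to M$. But "co-real" and "Engel" only concern the 4-manifold $N$, and $N$ may be a circle bundle in several ways.

**Proposition D.** Let $M\to\Sigma$ be an oriented circle bundle over a closed oriented surface with Euler number $p\in\mathbb Z$. Let $N\to M$ have Euler class the pullback of $q\in\mathbb Z=H^2(\Sigma;\mathbb Z)$. Then $N$ admits a co-real embedding in $\mathbb C^3$ with Engel complex tangencies. If $p$ is even (e.g. $p=0$) and $q$ is odd, then $e(N)$ is not even.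

*Proof.* **Step 1: change the fibration.** Let $P_q\to\Sigma$ be the circle bundle of Euler number $q$. The pullback of $P_q$ to $M$ has Euler class the pullback of $q$, so $N\cong M\times_\Sigma P_q$. This is a principal $T^2$-bundle over $\Sigma$ with characteristic class $(p,q)\in H^2(\Sigma;\mathbb Z^2)=\mathbb Z^2$. Let $d=\gcd(p,q)$, with $\gcd(0,0)=0$, and choose $A\in GL_2(\mathbb Z)$ with $A(p,q)^T=(d,0)^T$. Reparametrizing $T^2$ by the automorphism $A$ does not change the total space and changes the class to $(d,0)$. Principal $T^2$-bundles over $\Sigma$ are classified by this class, so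
$$N\cong P_d\times_\Sigma(\Sigma\times\mathbb S^1)=P_d\times\mathbb S^1 .$$
This is a trivial circle bundle over the closed oriented 3-manifold $P_d$. Its Euler class $0$ is even, so Theorem A applies to this bundle and gives the required embedding of $N$.

**Step 2: $e(N)$ can be odd.** In (4) for $M\to\Sigma$, the map $H^0(\Sigma)\to H^2(\Sigma)$ is multiplication by $p$, and $H^3(\Sigma)=0$. So there is an exact sequence
$$0\to\mathbb Z/p\to H^2(M;\mathbb Z)\to H^1(\Sigma;\mathbb Z)\to0,$$
where $\mathbb Z/p$ is generated by the pullback of the generator of $H^2(\Sigma;\mathbb Z)$, and $\mathbb Z/0=\mathbb Z$. It splits because $H^1(\Sigma;\mathbb Z)$ is free. Let $p$ be even and $q$ odd. Project $H^2(M;\mathbb Z)$ onto $\mathbb Z/p$ along a splitting, and then reduce to $\mathbb Z/2$. This homomorphism sends $e(N)=q$ to $1$, while it sends every element of $2H^2(M;\mathbb Z)$ to $0$. So $e(N)$ is not divisible by $2$. $\blacksquare$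

For example, take $p=0$, $\Sigma=\mathbb S^2$ and $q=1$. Then $M=\mathbb S^2\times\mathbb S^1$, the Euler class is a generator, $d=1$, and $P_1=\mathbb S^3$ is the Hopf bundle. So $N\cong\mathbb S^3\times\mathbb S^1$ has an embedding as required, although $e(N)$ is odd. By Theorem C no such embedding can be fibered over an embedded copy of $\mathbb S^2\times\mathbb S^1$; the one just constructed is fibered over a totally real copy of $\mathbb S^3$ instead. Evenness is thus exactly the condition for embeddings fibered over a copy of $M$, and it is not necessary for $N$ to embed. Nothing here classifies the odd Euler classes for which an embedding exists.
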